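# Flattening of level sets for reaction–diffusion equations started from a subgraph

## 1. Initial data below a globally Lipschitz graph

Let $N\ge 2$ and let $f:[0,1]\to\mathbb R$ be of class $C^1([0,1])$ with $f(0)=f(1)=0$, extended by $0$ outside $[0,1]$. We study
$$\partial_t u=\Delta u+f(u),\qquad t>0,\ x\in\mathbb R^N. \tag{1}$$
Write $x=(x',x_N)\in\mathbb R^{N-1}\times\mathbb R$ and $\nabla'=\nabla_{x'}$. Given $\gamma\in L^\infty_{loc}(\mathbb R^{N-1})$, the initial datum is the indicator function of the region below the graph of $\gamma$: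
$$u_0=\mathbb 1_U,\qquad U=\{(x',x_N):\ x_N\le\gamma(x')\}. \tag{2}$$
Changing $\gamma$ on a null set does not change $u$, so we assume that $\gamma$ is bounded pointwise on bounded sets. The solution $u$ takes values in $[0,1]$. The subject of the lecture is the shape of its level sets for large time: do they become flat, in the sense of having small slope with respect to $x'$?

Throughout, $p:=-\partial_{x_N}u$. Two textbook facts are used at once, and both are proved in the form we need in Section 3. They are the comparison principle (ordered data give ordered solutions) and the fact that $u(t,\cdot)\in C^1$ for $t>0$. Since $u_0(x+he_N)\le u_0(x)$ for $h>0$, comparison gives $u(t,x+he_N)\le u(t,x)$, so $p\ge0$.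

There is one case in which everything is immediate.

**Proposition 1 (globally Lipschitz $\gamma$).** Let $\kappa\ge0$ and suppose $|\gamma(x')-\gamma(y')|\le\kappa|x'-y'|$ for all $x',y'\in\mathbb R^{N-1}$. Then $|\nabla'u(t,x)|\le\kappa\,p(t,x)$ for all $t>0$, $x\in\mathbb R^N$.

*Proof.* Let $e'\in\mathbb R^{N-1}$ be a unit vector, $\nu=(e',\kappa)$, $h>0$. If $x+h\nu\in U$, then $x_N+h\kappa\le\gamma(x'+he')\le\gamma(x')+\kappa h$, so $x\in U$. Thus $u_0(\cdot+h\nu)\le u_0$. The function $u(t,\cdot+h\nu)$ solves (1) with datum $u_0(\cdot+h\nu)$, so comparison gives $u(t,x+h\nu)\le u(t,x)$. Divide by $h$ and let $h\to0$: $\nu\cdot\nabla u\le0$, that is, $e'\cdot\nabla'u\le\kappa p$. If $\nabla'u(t,x)\ne0$, choose $e'=\nabla'u/|\nabla'u|$. $\square$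

What does this say about level sets? We shall see in Section 3 that $p>0$ for $t>0$ and that, for every $t>0$ and $\lambda\in(0,1)$, the level set $\{u(t,\cdot)=\lambda\}$ is the graph $x_N=X_\lambda(t,x')$ of a $C^1$ function with
$$\nabla'X_\lambda(t,x')=\frac{\nabla'u}{p}\big(t,x',X_\lambda(t,x')\big). \tag{3}$$
So Proposition 1 says that if the graph of $\gamma$ has slope at most $\kappa$, then so have all level sets at all times. For $\gamma(x')=Lx_1$ with $L\ge0$ there is even equality. Indeed $U$ is invariant under translations parallel to the hyperplane $x_N=Lx_1$, and hence so is $u$. This gives $\partial_{x_1}u+L\,\partial_{x_N}u=0$ and $\partial_{x_i}u=0$ for $2\le i\le N-1$. Therefore $|\nabla'u|=Lp$ everywhere.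

Now suppose that $\gamma$ has small slope only *far away*, and is merely bounded on a compact set. What survives?

## 2. Small slope only at infinity: hypotheses and theorems

The following question is posed as a conjecture in François Hamel, Luca Rossi, "Spreading, flattening and logarithmic lag for reaction-diffusion equations in R^N: old and new results", arXiv:2307.03555 (2023). It involves two hypotheses on $f$.

**Hypothesis (invasion).** There is a solution of (1) with a compactly supported initial datum with values in $[0,1]$ that converges to $1$ as $t\to+\infty$ locally uniformly in $\mathbb R^N$.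

**Hypothesis (minimal speed).** Equation (1) admits a solution $u(t,x)=\varphi(x\cdot e-ct)$ with $|e|=1$, $c>0$, $\varphi(-\infty)=1$, $\varphi(+\infty)=0$ (a planar traveling front).

It is known that the second hypothesis implies the first. *Example.* Let $f(s)=s(1-s)(s-a)$ with $0<a<\frac12$ and $\varphi(z)=1/(1+e^{z/\sqrt2})$. Then $\varphi'=-\frac1{\sqrt2}\varphi(1-\varphi)$ and $\varphi''=\frac12(1-2\varphi)\varphi(1-\varphi)$. The equation $-c\varphi'=\varphi''+f(\varphi)$, divided by $\varphi(1-\varphi)$, reads $c/\sqrt2=\frac12-\varphi+\varphi-a$. So there is a front with $c=(1-2a)/\sqrt2>0$, and both hypotheses hold. *Non-example.* If $f\equiv0$, a solution with compactly supported datum tends to $0$ uniformly, so invasion fails.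

**The conjecture.** Assume (minimal speed), let $\gamma$ be of class $C^1$ outside a compact set, and let $\nabla\gamma(x')\to0$ as $|x'|\to\infty$. Then for every $\lambda_0\in(0,1)$, $\nabla'X_\lambda(t,x')\to0$ as $t\to\infty$ uniformly in $x'\in\mathbb R^{N-1}$ and $\lambda\in(0,\lambda_0]$, and $\nabla'u(t,x)\to0$ uniformly in $x\in\mathbb R^N$.

It is true, and invasion alone suffices.

**Theorem A.** Assume (invasion), $\gamma\in L^\infty_{loc}$, $\gamma$ of class $C^1$ outside a compact set, and $\nabla\gamma(x')\to0$ as $|x'|\to\infty$. Then for every $\lambda_0\in(0,1)$, $\nabla'X_\lambda(t,x')\to0$ as $t\to\infty$, uniformly in $x'\in\mathbb R^{N-1}$ and $\lambda\in(0,\lambda_0]$, and $\nabla'u(t,x)\to0$ uniformly in $x\in\mathbb R^N$.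

For the other results, let $L\in[0,\infty)$ and consider the condition

$(\mathrm H_L)$: up to a null set, $\gamma$ is locally Lipschitz outside some ball, and $\displaystyle\lim_{\rho\to\infty}\operatorname{ess\,sup}_{|x'|>\rho}|\nabla\gamma|\le L$.

*Examples.* $\gamma(x')=Lx_1$ satisfies $(\mathrm H_L)$. Any $\gamma\in L^\infty_{loc}$ equal to $|x'|^{1/2}$ for $|x'|\ge1$ satisfies $(\mathrm H_0)$, since $|\nabla\gamma|=\frac12|x'|^{-1/2}$ there; so $\gamma$ may be unbounded. The bump $\gamma=1$ on $\{|x'|\le1\}$, $\gamma=0$ elsewhere, satisfies $(\mathrm H_0)$ and is discontinuous. The assumptions of Theorem A imply $(\mathrm H_0)$.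

**Theorem B (all levels, sharp constant).** Assume (invasion) and $(\mathrm H_L)$. Then
$$\limsup_{t\to\infty}\ \sup_{x\in\mathbb R^N}\frac{|\nabla'u(t,x)|}{|\partial_{x_N}u(t,x)|}=\limsup_{t\to\infty}\ \sup_{\lambda\in(0,1),\,x'}|\nabla'X_\lambda(t,x')|\le L ,$$
and $L$ cannot be improved. In particular, in Theorem A the convergence $\nabla'X_\lambda\to0$ is uniform in all $\lambda\in(0,1)$.

**Theorem C (characterization; no invasion or front hypothesis on $f$).** $(\mathrm H_L)$ holds if and only if for every $\varepsilon>0$ there is $R$ such that $|\nabla'u|\le(L+\varepsilon)|\partial_{x_N}u|$ for all $t>0$ and $|x|\ge R$.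

**Theorem D (rate).** If $\gamma$ is constant outside a compact set, there is $C$ with $|\nabla'u(t,x)|\le C|x|^{-1/2}|\partial_{x_N}u(t,x)|$ for all $t>0$, $|x|\ge C$ (any $f$ as above). The exponent $1/2$ is optimal.

**What breaks in Proposition 1.** Take $N=2$, the bump $\gamma=\mathbb 1_{[-1,1]}$, and $\nu=(1,\kappa)$. For small $h>0$ the point $x=(-1-\frac h2,\frac12)$ is not in $U$, while $x+h\nu=(-1+\frac h2,\frac12+\kappa h)$ is in $U$. So $u_0(\cdot+h\nu)\le u_0$ fails. It fails only near the bump, but a comparison of translates needs the inequality at every point of space. One bad compact set therefore destroys the conclusion everywhere.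

Near the bump the conclusion itself is false. Let $f\equiv0$ and let $g_t$ be the one-dimensional heat kernel. With $\theta(t,x_1)=\int_{-1}^1g_t(x_1-y)\,dy$ we have
$$\partial_{x_1}u=\big(g_t(x_1+1)-g_t(x_1-1)\big)\int_0^1g_t(x_2-y)\,dy,\qquad p=(1-\theta)\,g_t(x_2)+\theta\,g_t(x_2-1).$$
At $x=(-1,\frac12)$ this gives $p=(4\pi t)^{-1/2}e^{-1/(16t)}$, while $\partial_{x_1}u\sim(4\pi t)^{-1/2}$ as $t\to0^+$. The ratio blows up. So a bound valid for all $t>0$ must leave out a compact set of $x$, exactly as in Theorem C. The plan is to prove the bound outside a compact set with a comparison that can be *localized*, and to use invasion to control the compact set for large $t$.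

## 3. Comparison, smoothness, and level sets as graphs

Let $K=\max_{[0,1]}|f'|$. Since $f$ vanishes at $0$ and $1$, the extended $f$ is $K$-Lipschitz on $\mathbb R$, and
$$|f(s)|\le Ks,\qquad|f(s)|\le K(1-s)\qquad(0\le s\le1).\tag{4}$$
Set $g(s)=f(s)+Ks$; it is nondecreasing and $2K$-Lipschitz. Let $G_t(z)=(4\pi t)^{-N/2}e^{-|z|^2/4t}$ and let $S_t=e^{t\Delta}$ be convolution with $G_t$. As usual, "solution" means the bounded solution of Duhamel's formula
$$u(t)=S_tu_0+\int_0^tS_{t-s}f(u(s))\,ds,\tag{5}$$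
which exists and is unique because $f$ is bounded and Lipschitz. It may be restarted at any time $s>0$ by the semigroup property.

**Shifting by a constant.** Let $k\in\mathbb R$. If $u(t)=S_tu_0+\int_0^tS_{t-s}h(s)\,ds$ with $h$ bounded, then
$$u(t)=e^{kt}S_tu_0+\int_0^te^{k(t-s)}S_{t-s}\big(h-ku\big)(s)\,ds.\tag{6}$$
Indeed, inserting the formula for $u(s)$ and using Fubini,
$$-k\int_0^te^{k(t-s)}S_{t-s}u(s)\,ds=-(e^{kt}-1)S_tu_0-\int_0^t(e^{k(t-r)}-1)S_{t-r}h(r)\,dr ,$$
so the right side of (6) equals $S_tu_0+\int_0^tS_{t-s}h(s)\,ds=u(t)$. With $k=-K$, (5) becomes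
$$u(t)=e^{-Kt}S_tu_0+\int_0^te^{-K(t-s)}S_{t-s}\,g(u(s))\,ds.\tag{7}$$

The next lemma is written so that it serves twice: on the whole space, and on a half-space with the reflected kernel.

**Lemma 2 (comparison).** Let $\Omega\subset\mathbb R^N$ be open and $k_t(x,y)\ge0$ with $\int_\Omega k_t(x,y)\,dy\le1$. Let $w$ be bounded on $(0,T]\times\Omega$ with
$$w(t,x)=e^{-Kt}\int_\Omega k_t(x,y)w_0(y)\,dy+\int_0^te^{-K(t-s)}\int_\Omega k_{t-s}(x,y)\,b(s,y)w(s,y)\,dy\,ds,$$
where $w_0\ge0$ is bounded and $0\le b\le2K$. Then $w\ge0$.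

*Proof.* Dropping the nonnegative terms, $w^-(t,x)\le2K\int_0^t\int_\Omega k_{t-s}(x,y)w^-(s,y)\,dy\,ds$. Let $W=\sup w^-<\infty$. If $w^-(s,\cdot)\le W(2Ks)^j/j!$ for all $s\le T$ (true for $j=0$), the inequality gives $w^-(t,\cdot)\le2KW\int_0^t(2Ks)^j/j!\,ds=W(2Kt)^{j+1}/(j+1)!$. Let $j\to\infty$. $\square$

For two solutions $u,\tilde u$ with $u_0\ge\tilde u_0$, put $w=u-\tilde u$ and $b=(g(u)-g(\tilde u))/(u-\tilde u)$ where $w\ne0$, $b=0$ elsewhere. By (7), Lemma 2 applies with $\Omega=\mathbb R^N$, $k_t(x,y)=G_t(x-y)$, and gives $u\ge\tilde u$. In particular $0\le u\le1$ by comparison with the constants $0$ and $1$.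

**Fact (i): bounds.** For $t>0$,
$$e^{-Kt}S_tu_0\le u(t)\le e^{Kt}S_tu_0,\qquad e^{-Kt}S_t(1-u_0)\le1-u(t)\le e^{Kt}S_t(1-u_0).\tag{8}$$
The first pair is (6) with $h=f(u)$ and $k=\mp K$, since $f(u)+Ku\ge0\ge f(u)-Ku$ by (4). For the second, $v=1-u$ satisfies Duhamel's formula with $h=-f(u)$, and $-f(u)+Kv\ge0\ge-f(u)-Kv$.

Since $U$ and its complement have positive measure, $0<u<1$ for $t>0$. For fixed $t,x'$ write $S_tu_0(x)=\int G_t(z)\mathbb 1_U(x-z)\,dz$. For each $z$ the integrand tends to $0$ as $x_N\to+\infty$ and to $G_t(z)$ as $x_N\to-\infty$, because $\gamma(x'-z')$ is finite. By dominated convergence and (8), $u(t,x',x_N)\to0$ as $x_N\to+\infty$ and $\to1$ as $x_N\to-\infty$.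

**Fact (ii): smoothness.** We have $\|\nabla G_\sigma\|_{L^1}=C_N\sigma^{-1/2}$. Fix $s>0$ and put $\ell=\min(1,s/2)$. For $t\ge s$,
$$\nabla u(t)=\nabla G_\ell*u(t-\ell)+\int_0^\ell\nabla G_\sigma*f(u(t-\sigma))\,d\sigma .$$
The last integrand is continuous in $x$ and dominated by $C_NK\sigma^{-1/2}$. So $u(t,\cdot)\in C^1$ and $|\nabla u|\le C_N\ell^{-1/2}+2C_NK\ell^{1/2}$ on $[s,\infty)\times\mathbb R^N$. Consequently $f(u)$ is bounded, continuous, and Lipschitz in $x$ uniformly in time on $[s,\infty)\times\mathbb R^N$. By classical parabolic regularity, $u$ is a classical ($C^1$ in $t$, $C^2$ in $x$) solution for $t>0$. Differentiating Duhamel's formula started at $s>0$ in a direction $e$, the function $Z=\partial_eu$ satisfies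
$$Z(t)=S_{t-s}Z(s)+\int_s^tS_{t-\tau}\big(f'(u)Z\big)(\tau)\,d\tau,\qquad 0<s<t,\tag{9}$$
the integrand being bounded because $\nabla u$ is bounded on $[s,t]\times\mathbb R^N$.

**Fact (iii): level sets are graphs.** We know $p\ge0$. Apply (9) to $p$ and shift by $k=-K$ as in (6): since $f'(u)+K\ge0$, $p(t)\ge e^{-K(t-s)}S_{t-s}p(s)$. By Fact (i), $u(s,x',\cdot)$ is not constant, so $p(s)\not\equiv0$ and $p(t)>0$ everywhere for $t>s$. As $s>0$ is arbitrary, $p>0$ for all $t>0$. With the limits in Fact (i), for every $t>0$, $\lambda\in(0,1)$, $x'$ the equation $u(t,x',x_N)=\lambda$ has exactly one solution $X_\lambda(t,x')$. By the implicit function theorem $X_\lambda(t,\cdot)\in C^1$, and differentiating $u(t,x',X_\lambda)=\lambda$ gives (3).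

**Fact (iv): invasion passes to $u$.** Under (invasion), $u(t,\cdot)\to1$ locally uniformly. Let $v$ be the solution in the hypothesis, with $v_0$ supported in a ball of radius $r$ centered at $0$ (translate it if necessary). If $|\gamma|\le M$ on $\{|x'|\le r\}$ and $x_0=(0,-M-r)$, every point of the closed ball of radius $r$ about $x_0$ has $x_N\le-M\le\gamma(x')$. So $v_0(\cdot-x_0)\le\mathbb 1_U$, and comparison gives $v(t,\cdot-x_0)\le u(t,\cdot)\le1$.

## 4. The slope of $\gamma$ seen from far away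

The purpose of this section is to turn the infinitesimal condition $(\mathrm H_L)$ into a finite-difference one. If *one* of the two points is far, the Lipschitz bound of Proposition 1 holds, wherever the other point is. The condition we use is
$$|\gamma(x')-\gamma(y')|\le\kappa|x'-y'|\quad\text{whenever }\max(|x'|,|y'|)\ge\rho .\tag{10}$$

**Lemma 3.** Assume $(\mathrm H_L)$ and let $\kappa>L$. Then there is $\rho>0$ such that (10) holds.

*Proof.* Put $\kappa_0=(L+\kappa)/2<\kappa$. After changing $\gamma$ on a null set, choose $R_0\ge1$ such that $\gamma$ is locally Lipschitz with $|\nabla\gamma|\le\kappa_0$ a.e. on a neighborhood of $\{|x'|\ge R_0\}$. If a segment $[a,b]$ lies in $\{|x'|\ge R_0\}$, then $|\gamma(a)-\gamma(b)|\le\kappa_0|a-b|$: mollify $\gamma$ in a convex neighborhood of the segment, where the mollified functions have gradient at most $\kappa_0$, and pass to the limit. Let $M=\sup_{|x'|\le R_0}|\gamma|$ and $\rho=R_0+2M/(\kappa-\kappa_0)$. By symmetry let $|x'|\ge\rho$.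

* *$|y'|\le R_0$.* Going radially from $x'$ to $R_0x'/|x'|$ costs at most $\kappa_0(|x'|-R_0)$, and two values of $\gamma$ on the ball differ by at most $2M$. So $|\gamma(x')-\gamma(y')|\le\kappa_0(|x'|-R_0)+2M\le\kappa_0|x'-y'|+2M$.
* *$|y'|>R_0$ and $[x',y']$ does not meet $\{|z'|\le R_0\}$.* Then $|\gamma(x')-\gamma(y')|\le\kappa_0|x'-y'|$.
* *$|y'|>R_0$ and some $z'\in[x',y']$ has $|z'|\le R_0$.* Going radially from both points to the sphere, $|\gamma(x')-\gamma(y')|\le\kappa_0(|x'|-R_0+|y'|-R_0)+2M\le\kappa_0(|x'-z'|+|z'-y'|)+2M=\kappa_0|x'-y'|+2M$.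

In the first and third cases $|x'-y'|\ge|x'|-R_0\ge2M/(\kappa-\kappa_0)$, hence $\kappa_0|x'-y'|+2M\le\kappa|x'-y'|$. $\square$

## 5. Reflections across hyperplanes that miss a compact set

A translation compares $u$ with its copy on all of $\mathbb R^N$. A reflection $\mathcal R$ across a hyperplane $P$ compares them only on one side of $P$: the difference $u\circ\mathcal R-u$ is odd, so it vanishes on $P$. This is the localization that we want. The question is which hyperplanes are allowed.

Given (10), put $M_\rho=\sup_{|x'|\le\rho}|\gamma|$ and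
$$Q=\{z\in\mathbb R^N:\ |z'|<\rho,\ |z_N|\le M_\rho\}.$$
This is a bounded *convex* set containing the part of the graph that we do not control.

**Lemma 4.** Assume (10) with $\kappa>0$. Let $\nu=(\nu',\nu_N)$ with $\nu_N>0$ and $\nu_N\ge\kappa|\nu'|$, and let $P=\{z\cdot\nu=s\}$ satisfy $P\cap Q=\emptyset$. Then $\nu\cdot\nabla u(t,x)\le0$ for all $t>0$, $x\in P$.

*Proof.* We may take $|\nu|=1$. Let $H=\{z\cdot\nu>s\}$.

**Step 1: the data are ordered on $H$.** We claim $\mathcal R(U\cap H)\subset U$. Let $x\in U\cap H$ and $y=\mathcal Rx=x-2\tau\nu$ with $\tau>0$, and suppose $y\notin U$, that is, $y_N>\gamma(y')$. Then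
$$\gamma(x')\ge x_N=y_N+2\tau\nu_N>\gamma(y')+2\tau\kappa|\nu'|=\gamma(y')+\kappa|x'-y'|.$$
This violates the inequality in (10), so $|x'|<\rho$ and $|y'|<\rho$. Also $-M_\rho\le\gamma(y')<y_N\le x_N\le\gamma(x')\le M_\rho$. Hence $x,y\in Q$. By convexity the midpoint $(x+y)/2$ lies in $Q$, and it lies on $P$: a contradiction. (Note that $Q$ may be on either side of $P$.)

**Step 2: the order propagates.** Let $w(t,x)=u(t,\mathcal Rx)-u(t,x)$. By Step 1, $w_0(x)=\mathbb 1_U(\mathcal Rx)-\mathbb 1_U(x)\ge0$ in $H$. The function $u(t,\mathcal R\cdot)$ also solves (1), so (7) gives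
$$w(t)=e^{-Kt}S_tw_0+\int_0^te^{-K(t-s)}S_{t-s}[bw](s)\,ds,\qquad bw=g(u\circ\mathcal R)-g(u),\quad0\le b\le2K.$$
Both $w_0$ and $bw$ are odd with respect to $P$. For an odd function $h$ and $x\in H$, $S_th(x)=\int_Hk_t(x,y)h(y)\,dy$ with $k_t(x,y)=G_t(x-y)-G_t(x-\mathcal Ry)$. For $x,y\in H$ we have $|x-\mathcal Ry|\ge|x-y|$, so $k_t\ge0$, and $\int_Hk_t(x,y)\,dy\le1$. Lemma 2 with $\Omega=H$ gives $w\ge0$ in $H$.

**Step 3: differentiate at the mirror.** For $x\in P$, $\tau>0$ we have $\mathcal R(x+\tau\nu)=x-\tau\nu$, so $u(t,x-\tau\nu)\ge u(t,x+\tau\nu)$. Divide $u(t,x+\tau\nu)-u(t,x-\tau\nu)\le0$ by $2\tau$ and let $\tau\to0$. $\square$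

**Where a fixed normal stops.** To bound $e'\cdot\nabla'u$ by $\kappa p$ at a point $x$, the natural choice is $\nu_0=(e',\kappa)$ and the hyperplane with normal $\nu_0$ through $x$. It misses $Q$ if $|\nu_0\cdot x|$ is large, but there are points $x$ arbitrarily far away with $\nu_0\cdot x$ small, and for these the hyperplane may cut $Q$. The obstruction is real. Take $N=2$, the bump $\gamma=\mathbb 1_{[-1,1]}$, $0<\kappa<1$, $\nu_0=(1,\kappa)$, and the line $P$ with normal $\nu_0$ through $q=(-1,\frac12)$. The point $q+\frac12\nu_0=(-\frac12,\frac12+\frac\kappa2)$ is in $U$, and its mirror image $q-\frac12\nu_0=(-\frac32,\frac12-\frac\kappa2)$ is not. So Step 1 fails for $P$, and $P$ contains the points $q+s(\kappa,-1)$ for all $s\in\mathbb R$. At these points the argument gives nothing, no matter how far they are.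

## 6. Tilting the mirror toward the point

At a far point $x$ we are free to change the normal slightly, *depending on $x$*. Adding $\pm\eta\,x/|x|$ to $\nu_0$ changes $\nu_0\cdot x$ by $\pm\eta|x|$. That is as large as we like once $|x|$ is large, while the normal has moved only by $\eta$. The price is an error $\eta|\nabla u|$, which can be absorbed.

**Proposition 5.** Assume (10) with $\kappa>0$ and $Q\subset B_r=\{|x|<r\}$. Let $\bar\kappa>\kappa$ and $\eta\in(0,\frac12)$ satisfy $\bar\kappa-\eta\ge\kappa(1+\eta)$. Then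
$$|\nabla'u(t,x)|\le\frac{\bar\kappa+\eta}{1-\eta}\,p(t,x)\qquad\text{for all }t>0,\ |x|\ge\frac{(2+\bar\kappa)\,r}{\eta}.$$

*Proof.* Fix $t>0$, such an $x$, and a unit vector $e'\in\mathbb R^{N-1}$. Let
$$\nu_0=(e',\bar\kappa),\qquad\nu=\nu_0+\sigma\eta\frac{x}{|x|},\qquad\sigma=\begin{cases}1&\text{if }\nu_0\cdot x\ge0,\\-1&\text{if }\nu_0\cdot x<0.\end{cases}$$

**Step 1: the normal is admissible.** $\nu_N\ge\bar\kappa-\eta\ge\kappa(1+\eta)\ge\kappa|\nu'|$, and $\nu_N>0$.

**Step 2: the mirror misses $Q$.** The sign $\sigma$ makes the two contributions add up: $|\nu\cdot x|=|\nu_0\cdot x|+\eta|x|\ge(2+\bar\kappa)r$. Also $|\nu|\le1+\bar\kappa+\eta<2+\bar\kappa$. So for $z\in Q\subset B_r$, $|\nu\cdot z|\le|\nu|r<(2+\bar\kappa)r\le|\nu\cdot x|$. The hyperplane $\{z\cdot\nu=x\cdot\nu\}$ does not meet $Q$.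

**Step 3: absorb the error.** Lemma 4 gives $\nu\cdot\nabla u(t,x)\le0$, that is,
$$e'\cdot\nabla'u\le\bar\kappa\,p-\sigma\eta\frac{x}{|x|}\cdot\nabla u\le\bar\kappa\,p+\eta\big(|\nabla'u|+p\big).$$
If $\nabla'u(t,x)\ne0$, take $e'=\nabla'u/|\nabla'u|$: $(1-\eta)|\nabla'u|\le(\bar\kappa+\eta)p$. $\square$

**Corollary 6.** Assume $(\mathrm H_L)$. For every $\kappa'>L$ there is $R>0$ with $|\nabla'u(t,x)|\le\kappa'p(t,x)$ for all $t>0$, $|x|\ge R$.

*Proof.* Choose $\kappa\in(L,\kappa')$ and $\bar\kappa=(\kappa+\kappa')/2$. Lemma 3 gives (10) for $\kappa$. Choose $\eta\in(0,\frac12)$ so small that $\bar\kappa-\eta\ge\kappa(1+\eta)$ and $(\bar\kappa+\eta)/(1-\eta)\le\kappa'$, which is possible because $\kappa<\bar\kappa<\kappa'$. Apply Proposition 5. $\square$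

No invasion is used here, and the bound is uniform in $t>0$.

## 7. Flattening below a fixed level: proof of Theorem A

Let $\lambda_0\in(0,1)$ and $\varepsilon>0$. Since $(\mathrm H_0)$ holds, Corollary 6 gives $R$ with
$$|\nabla'u(t,x)|\le\varepsilon\,p(t,x),\qquad t>0,\ |x|\ge R.\tag{11}$$

**Step 1: level sets.** The point is that levels up to $\lambda_0$ leave the ball. By Fact (iv) there is $T_\varepsilon$ with $u(t,x)>\lambda_0$ for $t\ge T_\varepsilon$, $|x|\le R$. If $t\ge T_\varepsilon$ and $\lambda\in(0,\lambda_0]$, then at $x=(x',X_\lambda(t,x'))$ we have $u=\lambda\le\lambda_0$, so $|x|>R$. By (3) and (11), $|\nabla'X_\lambda(t,x')|\le\varepsilon$ for all $x'\in\mathbb R^{N-1}$, $\lambda\in(0,\lambda_0]$, $t\ge T_\varepsilon$.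

**Step 2: the gradient far away.** Let $C_1=\sup_{t\ge1}\|\nabla u(t)\|_\infty<\infty$ (Fact (ii)). By (11), $|\nabla'u|\le\varepsilon C_1$ for $t\ge1$, $|x|\ge R$.

**Step 3: the gradient in the ball.** Here $u\to1$, and we show that the whole gradient tends to $0$. Let $v=1-u$, so $|f(u)|\le Kv$ by (4). For $t\ge2$, Duhamel's formula on $[t-1,t]$ gives
$$|\nabla u(t,x)|\le\int|\nabla G_1(z)|\,v(t-1,x-z)\,dz+K\int_0^1\!\!\int|\nabla G_\sigma(z)|\,v(t-\sigma,x-z)\,dz\,d\sigma .$$
For each $z$, $\sup_{|x|\le R,\ 0\le\sigma\le1}v(t-\sigma,x-z)\to0$ as $t\to\infty$ by Fact (iv). Moreover $0\le v\le1$, $|\nabla G_1|\in L^1(\mathbb R^N)$, and $\int_0^1\|\nabla G_\sigma\|_{L^1}d\sigma=2C_N<\infty$. By dominated convergence, $\sup_{|x|\le R}|\nabla u(t,x)|\to0$.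

Hence $\limsup_{t\to\infty}\sup_{\mathbb R^N}|\nabla'u(t,\cdot)|\le\varepsilon C_1$ for every $\varepsilon>0$. $\blacksquare$

Since (minimal speed) implies (invasion), the conjecture is proved.

## 8. Levels close to 1: two balls and two decay rates

In Theorem B the level $\lambda$ may be close to $1$, so its level set may still pass through the compact set where (11) is not available. There both $|\nabla'u|$ and $p$ tend to $0$, and we must compare *how fast*. The idea is this. Let $\nu=(e',\kappa')$. Then $\partial_\nu u=e'\cdot\nabla'u-\kappa'p$ is $\le0$ outside a ball, so its positive part decays at least as fast as in a Dirichlet problem on a ball. The function $p$ is positive everywhere, and decays at most as fast as in a Dirichlet problem on a *larger* ball, where the eigenvalue is smaller.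

Since $f$ is only $C^1$, we work with difference quotients of $u$. They solve linear equations in the classical sense, so the classical maximum principle applies to them.

**Proof of Theorem B.** The two quantities coincide by (3), since every $x\in\mathbb R^N$ lies on exactly one level set $\{u(t,\cdot)=\lambda\}$, $\lambda\in(0,1)$.

**Step 1: set-up.** Let $\kappa'>L$ and $\varepsilon>0$, let $R$ be given by Corollary 6, and put $\varrho=R+1$. Only $|x|\le\varrho$ remains to be treated. Let $\mu_s$ be the first Dirichlet eigenvalue of $-\Delta$ in $B_s$; by scaling $\mu_s=\mu_1s^{-2}$, so $\mu_{2\varrho}>\mu_{3\varrho}$. Fix $\delta>0$ with $2\delta<\mu_{2\varrho}-\mu_{3\varrho}$. Let $\varphi,\psi$ be the positive first eigenfunctions on $B_{2\varrho}$, $B_{3\varrho}$ with maximum $1$, and let $m>0$ be a lower bound for both on $\overline{B_\varrho}$. Put $a=f'(1)$. By continuity of $f'$ on $[0,1]$ and Fact (iv), there is $T\ge1$ such that $|f'(s)-a|\le\delta$ for every $s$ between $1$ and any value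 of $u$ on $[T,\infty)\times\overline{B_{3\varrho+1}}$.

For a vector $\omega$ and $h>0$ with $h|\omega|\le1$, the function $V(t,x)=\big(u(t,x+h\omega)-u(t,x)\big)/h$ satisfies classically
$$V_t=\Delta V+qV,\qquad q=\int_0^1f'\big((1-\theta)u(t,x)+\theta u(t,x+h\omega)\big)d\theta,\tag{12}$$
and $|q|\le K$ everywhere, $|q-a|\le\delta$ on $[T,\infty)\times\overline{B_{3\varrho}}$. The same holds for $-V$. Moreover $V(t,x)=\int_0^1\omega\cdot\nabla u(t,x+\theta h\omega)\,d\theta$.

**Step 2: upper bound for $\partial_\nu u$.** Let $e'$ be a unit vector, $\nu=(e',\kappa')$, so $|\nu|\le1+\kappa'$, and let $V$ be the quotient for $\omega=\nu$. By Corollary 6, $\nu\cdot\nabla u\le0$ for $|x|\ge R$. If $|x|\ge\varrho$, the segment from $x$ to $x+h\nu$ stays in $\{|x|\ge R\}$, so $V\le0$ there. Put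
$$\Sigma=A\,e^{(a+\delta-\mu_{2\varrho})(t-T)}\varphi,\qquad A=m^{-1}(1+\kappa')\sup|\nabla u(T,\cdot)|,$$
where $A$ does not depend on $e'$ or $h$. In $[T,\infty)\times B_\varrho$, $\Sigma_t-\Delta\Sigma-q\Sigma=(a+\delta-q)\Sigma\ge0$. Also $\Sigma\ge0\ge V$ on $\partial B_\varrho$, and at $t=T$, $\Sigma\ge Am\ge V$. By the maximum principle for the bounded coefficient $q$, $V\le\Sigma$ in $[T,\infty)\times B_\varrho$. Let $h\to0$: $\partial_\nu u\le\Sigma$ there.

**Step 3: lower bound for $p$.** Let $V=\big(u(t,x)-u(t,x+he_N)\big)/h$ with $0<h\le1$; it is positive, and it satisfies the equation in (12) for $\omega=e_N$. Put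
$$\Pi=B\,e^{(a-\delta-\mu_{3\varrho})(t-T)}\psi,\qquad B=\min_{\overline{B_{3\varrho+1}}}p(T,\cdot)>0 .$$
In $[T,\infty)\times B_{3\varrho}$, $\Pi_t-\Delta\Pi-q\Pi=(a-\delta-q)\Pi\le0$. Also $\Pi=0<V$ on $\partial B_{3\varrho}$, and at $t=T$, $\Pi\le B\le V$, because $V(T,x)$ is an average of $p(T,\cdot)$ over a segment in $\overline{B_{3\varrho+1}}$. Hence $V\ge\Pi$, and with $h\to0$, $p\ge\Pi$ in $[T,\infty)\times B_{3\varrho}$.

**Step 4: compare.** On $B_\varrho$, for $t\ge T$,
$$\partial_\nu u\le\Sigma\le A\,e^{(a+\delta-\mu_{2\varrho})(t-T)},\qquad p\ge\Pi\ge Bm\,e^{(a-\delta-\mu_{3\varrho})(t-T)},$$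
so
$$\partial_\nu u\le\frac{A}{Bm}\,e^{(2\delta-\mu_{2\varrho}+\mu_{3\varrho})(t-T)}\,p\le\varepsilon p\qquad\text{for }t\ge T',$$
with $T'$ independent of $e'$. That is, $e'\cdot\nabla'u\le(\kappa'+\varepsilon)p$ on $B_\varrho$ for every unit $e'$, so $|\nabla'u|\le(\kappa'+\varepsilon)p$ there; Corollary 6 covers $|x|\ge\varrho$. Let $\varepsilon\downarrow0$ and $\kappa'\downarrow L$.

**Step 5: sharpness.** For $\gamma(x')=Lx_1$, which satisfies $(\mathrm H_L)$, we saw in Section 1 that $|\nabla'u|=Lp$ for all $t>0$, $x\in\mathbb R^N$. $\blacksquare$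

## 9. Recovering the slope of $\gamma$ from the solution: proof of Theorem C

"Only if" is Corollary 6 with $\kappa'=L+\varepsilon$. For the converse, the idea is that $X_{1/2}(t,\cdot)$ tends to $\gamma$ as $t\to0^+$, and a Lipschitz bound uniform in $t$ passes to the limit.

**Step 1: a uniform Lipschitz bound.** Let $\varepsilon>0$ and suppose $|\nabla'u|\le(L+\varepsilon)p$ for $t>0$, $|x|\ge R$. If $|x'|>R$ then $|(x',X_{1/2}(t,x'))|>R$. So by (3) all functions $X_{1/2}(t,\cdot)$, $t>0$, are $(L+\varepsilon)$-Lipschitz on every ball contained in $\{|x'|>R\}$.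

**Step 2: convergence to $\gamma$.** By (8), and since $S_tu_0\to u_0$ in $L^1_{loc}$, $u(t,\cdot)\to\mathbb 1_U$ in $L^1_{loc}$ as $t\to0^+$, hence a.e. along some $t_n\to0$. By Fubini, for a.e. $x'$ we have $u(t_n,x',x_N)\to\mathbb 1_{\{x_N\le\gamma(x')\}}$ for a.e. $x_N$. For such $x'$, choose such $x_N^-<\gamma(x')<x_N^+$ arbitrarily close to $\gamma(x')$. For $n$ large, $u(t_n,x',x_N^-)>\frac12>u(t_n,x',x_N^+)$, and monotonicity gives $x_N^-<X_{1/2}(t_n,x')<x_N^+$. So $X_{1/2}(t_n,\cdot)\to\gamma$ a.e.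

**Step 3: conclusion.** On a ball contained in $\{|x'|>R\}$, the functions $X_{1/2}(t_n,\cdot)$ are equi-Lipschitz and converge on a dense set. Hence they converge everywhere on the ball, to an $(L+\varepsilon)$-Lipschitz function that equals $\gamma$ a.e. These limits agree on overlapping balls, so $\gamma$ has a locally Lipschitz representative on $\{|x'|>R\}$ with $|\nabla\gamma|\le L+\varepsilon$ a.e. By continuity, the representatives obtained for different $\varepsilon$ agree where both are defined. As $\varepsilon$ is arbitrary, $(\mathrm H_L)$ holds. $\blacksquare$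

## 10. The rate $|x|^{-1/2}$ for $\gamma$ constant at infinity: proof of Theorem D

### The upper bound

Here we follow how all constants in Proposition 5 depend on the slope $\varepsilon$ that we want to reach.

**Step 1: normalization.** After a vertical translation and a change on a null set, $\gamma=0$ for $|x'|\ge R_0$, where $R_0\ge1$. The translation by a vector of length $c$ changes $|x|$ by at most $c$, so $|x|^{-1/2}$ changes by at most a factor $\sqrt2$ once $|x|\ge2c$; this only affects the constant $C$. Let $M=\sup|\gamma|$.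

**Step 2: the size of $Q$.** Let $\varepsilon\in(0,1]$. Then (10) holds with $\kappa=\varepsilon$, $\rho=R_0+M/\varepsilon$. Indeed, let $|x'|\ge\rho$, so $\gamma(x')=0$. If $|y'|\ge R_0$, the difference is $0$; if $|y'|<R_0$, it is at most $M=\varepsilon(\rho-R_0)\le\varepsilon|x'-y'|$. Every $z\in Q$ has $|z|<\rho+M\le(R_0+2M)/\varepsilon$. So $Q\subset B_r$ with $r=C_0/\varepsilon$, $C_0=R_0+2M$.

**Step 3: the choice of the tilt.** Apply Proposition 5 with $\kappa=\varepsilon$, $\bar\kappa=2\varepsilon$, $\eta=\varepsilon/4$. The condition $\bar\kappa-\eta\ge\kappa(1+\eta)$ reads $\frac74\varepsilon\ge\varepsilon(1+\frac\varepsilon4)$, which is true. Also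
$$\frac{\bar\kappa+\eta}{1-\eta}\le\frac{9\varepsilon/4}{3/4}=3\varepsilon,\qquad\frac{(2+\bar\kappa)r}{\eta}\le4\cdot\frac{C_0}{\varepsilon}\cdot\frac4\varepsilon=\frac{C_2}{\varepsilon^2},\quad C_2=16C_0 .$$
So $|\nabla'u|\le3\varepsilon p$ for all $t>0$, $|x|\ge C_2/\varepsilon^2$. One factor $1/\varepsilon$ comes from the size of $Q$ and one from the tilt $\eta$. For $|x|\ge C_2$ take $\varepsilon=(C_2/|x|)^{1/2}\le1$: $|\nabla'u(t,x)|\le3C_2^{1/2}|x|^{-1/2}p(t,x)$.

### Optimality of the exponent

Let $\gamma=1$ for $|x'|\le1$ and $\gamma=0$ otherwise. We exhibit far points at time $t=1$ where the slope is of order $|x|^{-1/2}$. By (8), $e^{-K}w\le u(1,\cdot)\le e^Kw$ with $w=S_1\mathbb 1_U$. Let $\lambda=e^{-D^2/4}$ with $D$ large. Below, $c,C>0$ are constants independent of $D$, which may change from line to line.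

**Step 1: above the bump the level set is high.** Let $x'=0$, $x_N=D+\frac12$. On $\{|y'|\le1,\ 1-\frac1{x_N}\le y_N\le1\}\subset U$ we have $(x_N-y_N)^2\le(x_N-1+\frac1{x_N})^2\le(x_N-1)^2+3$. Integrating $G_1(x-y)$ over this set,
$$w\ge cx_N^{-1}e^{-(x_N-1)^2/4}=c\,(D+\tfrac12)^{-1}e^{-(D-1/2)^2/4}=c\,(D+\tfrac12)^{-1}e^{D/4-1/16}\,\lambda .$$
So $u>\lambda$ for $D$ large, and $X_\lambda(1,0)>D+\frac12$.

**Step 2: at distance $2\sqrt D$ it is lower.** Let $|x'|=2\sqrt D$, $x_N=D+\frac14$. The part $\{y_N\le0\}$ of $U$ contributes to $w$ at most $e^{-x_N^2/4}\le e^{-D^2/4-D/8}$. On the rest of $U$, where $|y'|\le1$ and $0<y_N\le1$,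
$$|x-y|^2\ge(2\sqrt D-1)^2+(D-\tfrac34)^2=D^2+\tfrac52D-4\sqrt D+\tfrac{25}{16}\ge D^2+2D\qquad(D\ge64),$$
so it contributes at most $Ce^{-D^2/4-D/2}$. Hence $u\le e^K\lambda\,(e^{-D/8}+Ce^{-D/2})<\lambda$ for $D$ large, and $X_\lambda(1,x')<D+\frac14$.

**Step 3: the level set is far everywhere.** For every $x'$ and $x_N\ge1$, integrating over $-\frac1{x_N}\le y_N\le0$, where $(x_N-y_N)^2\le x_N^2+3$, gives $w\ge S_1\mathbb 1_{\{y_N\le0\}}\ge cx_N^{-1}e^{-x_N^2/4}$. At $x_N=D-1$ this is $c(D-1)^{-1}e^{D/2-1/4}\lambda$, so $u>\lambda$ for $D$ large and $X_\lambda(1,x')\ge D-1$.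

**Step 4: mean value theorem.** Along a segment of length $2\sqrt D$ starting at $0$, $X_\lambda(1,\cdot)$ drops by more than $\frac14$. So there is $x'$ with $|\nabla'X_\lambda(1,x')|\ge\frac{1/4}{2\sqrt D}=\frac1{8\sqrt D}$. The point $x=(x',X_\lambda(1,x'))$ satisfies $|x|\ge D-1$, so $D\le|x|+1$, and (3) gives
$$|\nabla'u(1,x)|\ge\tfrac18(|x|+1)^{-1/2}\,|\partial_{x_N}u(1,x)|,\qquad|x|\to\infty\ \text{ as }D\to\infty .$$
So no bound of the form $C|x|^{-\alpha}$ with $\alpha>\frac12$ can hold. $\blacksquare$
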